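\title{Conjugacy classes that separate the Bruhat cells of $w$ and $sws$}

\begin{abstract}
Let $G$ be a possibly twisted reductive group over an algebraically closed field, $B$ a Borel subgroup, $w$ an element of the Weyl group and $s_i$ a simple reflection whose root is not orthogonal to the fixed space of $w$. A conjecture posed in a paper of Malten predicts that a conjugacy class of $G$ meets $BwB$ if and only if it meets $Bs_iws_iB$. We show that this fails, in every characteristic, for the unipotent class of Jordan type $(4,4,4)$ in $GL_{12}$, for every connected reductive group with a simple factor of type $A_m$ $(m\ge 11)$ or $B_m$, $C_m$, $D_m$ $(m\ge 12)$, and for $SL_3^4\rtimes\mathbb Z/4$. All examples come from one product of four Bruhat cells in rank two. We also prove that a class meeting the cell of the shorter of the two elements always meets the cell of the longer one.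
\end{abstract}

\section{Introduction}

Throughout, $k$ is an algebraically closed field of arbitrary characteristic. Let $G^\circ$ be a connected reductive group over $k$ with a maximal torus $T$ contained in a Borel subgroup $B$, and let $\Gamma$ be a finite group of automorphisms of $G^\circ$ preserving $B$ and $T$. The group $G=G^\circ\rtimes\Gamma$ is called a \emph{twisted reductive group}; for $\Gamma=1$ it is $G^\circ$ itself. A conjugacy class of $G$ is an orbit of $G$ acting on itself by conjugation.

Let $W_0=N_{G^\circ}(T)/T$ be the Weyl group and $V$ its real reflection representation, the real span of the roots. Let $\alpha_i\in V$ be the simple roots determined by $(B,T)$ and $s_i\in W_0$ the reflection in $\alpha_i$. The group $\Gamma$ acts on $V$ and permutes the simple roots, so the twisted Weyl group $W=W_0\rtimes\Gamma$ acts on $V$; we fix a $W$-invariant inner product. For $w=x\gamma$ with $x\in W_0$ and $\gamma\in\Gamma$, the \emph{Bruhat cell} of $w$ is $BwB=B\dot x\gamma B$, where $\dot x\in N_{G^\circ}(T)$ is any representative of $x$, and the \emph{length} $\ell(w)$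 is the length of $x$ in the generators $s_i$. Finally, $V^w$ is the subspace of $V$ fixed by $w$, and $V_w=(V^w)^\perp$.

The group $G$ is partitioned into conjugacy classes and into Bruhat cells, and one wants to know which classes meet which cells. For $G=GL_n$, with $B$ the upper triangular matrices, the question is one of linear algebra. The group $B$ is the stabilizer of the standard flag $F_\bullet$, where $F_j=\langle e_1,\dots,e_j\rangle$, and two flags $hF_\bullet$, $h'F_\bullet$ are in \emph{relative position} $x\in S_n$ if $h^{-1}h'\in BxB$. Taking $h'=gh$, we see that the class of $g$ meets $BxB$ exactly when $g$ moves some flag to a flag in relative position $x$.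

A class $C$ is stable under conjugation, so one may ask whether the set of $w$ with $C\cap BwB\ne\varnothing$ is stable under conjugation in $W$. It is not, already in $GL_4$ (Example~\ref{ex:GL4}). The following conjecture, posed in \cite{Malten}, proposes a condition under which one conjugation by a simple reflection does no harm.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $G$ be a twisted reductive group, $w\in W$, and $s_i$ a simple reflection with $\alpha_i\notin V_w$. Put $w'=s_iws_i$. Then for every conjugacy class $C$ of $G$,}
\[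
C\cap BwB\ne\varnothing\iff C\cap Bw'B\ne\varnothing .
\]

We show that the Conjecture is false. Permutations compose from right to left, $[x(1),\dots,x(n)]$ is one-line notation, and in $GL_n$ we take for $\dot x$ the permutation matrix sending $e_j$ to $e_{x(j)}$; the simple reflections are $s_i=(i\;\,i+1)$. In $S_{12}$ put
\begin{equation}\label{eq:ww}
\begin{aligned}
w'&=[4,6,5,\;8,9,7,\;12,11,10,\;1,3,2],\\
w=s_1w's_1&=[6,4,5,\;8,9,7,\;12,11,10,\;2,3,1].
\end{aligned}
\end{equation}

\begin{theorem}\label{thm:A}
Let $G=GL_{12}$, let $w,w'$ be as in \eqref{eq:ww}, and let $C$ be the unipotent class of Jordan type $(4,4,4)$. Then $\alpha_1\notin V_w$, $\alpha_1\notin V_{w'}$ and $C\cap BwB\ne\varnothing$, but $C\cap Bw'B=\varnothing$.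
\end{theorem}

Recall that the \emph{invariant factors} of $g\in GL_n$ are the monic polynomials $d_1\mid d_2\mid\dots\mid d_q$ of positive degree with $k^n\cong\bigoplus_jk[X]/(d_j)$, where $X$ acts as $g$; the last one is the minimal polynomial.

\begin{theorem}\label{thm:B}
Let $G=GL_n$ with $n\ge12$, and view $w,w'$ in $S_{12}\subseteq S_n$. Then $\alpha_1\notin V_w$ and $\alpha_1\notin V_{w'}$. Let $C$ be a conjugacy class whose minimal polynomial $f$ has degree $4$. Then $C\cap Bw'B=\varnothing$, while $C\cap BwB\ne\varnothing$ if and only if at least three invariant factors of $C$ equal $f$.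
\end{theorem}

So there are unipotent counterexamples, such as Jordan type $(4^3,1^{n-12})$, and semisimple ones, namely the diagonalizable classes with exactly four eigenvalues, each of multiplicity at least three.

\begin{theorem}\label{thm:C}
The Conjecture fails, with $\Gamma=1$ and $C$ unipotent, for every connected reductive group whose root system has an irreducible component of type $A_m$ $(m\ge11)$ or $B_m$, $C_m$, $D_m$ $(m\ge12)$. In particular it fails for all but finitely many types of simple algebraic groups, in every characteristic.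
\end{theorem}

We make no claim about untwisted groups whose simple factors all lie outside these types.

\begin{theorem}\label{thm:D}
The Conjecture fails for $G=SL_3^4\rtimes\mathbb Z/4$, where $\mathbb Z/4$ permutes the factors cyclically, with $C$ the class of a generator of $\mathbb Z/4$.
\end{theorem}

One implication survives, and it needs no hypothesis on $V_w$.

\begin{theorem}\label{thm:E}
Let $G$ be a twisted reductive group, $C$ a conjugacy class of $G$, $w'\in W$, $s_i$ a simple reflection and $w=s_iw's_i$.
\begin{enumerate}
\item[(a)] If $\ell(w)=\ell(w')$, then $C\cap BwB\ne\varnothing$ if and only if $C\cap Bw'B\ne\varnothing$.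
\item[(b)] If $\ell(w)=\ell(w')+2$, then $C\cap BwB\ne\varnothing$ if and only if $C\cap(Bw'B\cup Bw's_iB)\ne\varnothing$. In particular, $C\cap Bw'B\ne\varnothing$ implies $C\cap BwB\ne\varnothing$.
\end{enumerate}
\end{theorem}

The lengths of $w$ and $w'$ differ by $0$ or $2$, so only the implication from the longer element to the shorter one can fail, and Theorems~\ref{thm:A}--\ref{thm:D} show that it does.

The idea is most transparent in the twisted case. When a generator $\gamma$ permutes $r$ copies of a group $H$ cyclically, the class of $\gamma$ meets the cell of $(z_1,\dots,z_r)\gamma$ exactly when the product of cells $B_Hz_rB_H\cdots B_Hz_1B_H$ contains $1$. The hypothesis of the Conjecture sees only the product $z_r\cdots z_1$ in the Weyl group, which carries much less information than the product of cells, and four elements of $S_3$ exploit the gap (Section~\ref{sec:cyclic}). The same product of cells controls which matrices killed by a polynomial of degree $r$ lie in the cell of a permutation that cycles $r$ blocks (Section~\ref{sec:block}). This moves the example into $GL_{12}$,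 and from there into the other groups (Section~\ref{sec:classical}).

\section{Bruhat cells and fixed spaces}\label{sec:prelim}

We use the following standard facts. The group $G$ is the disjoint union of the cells $BxB$, $x\in W$, and $(BxB)^{-1}=Bx^{-1}B$. For a simple reflection $s$ and $x\in W$ we have $\ell(sx)=\ell(x)\pm1$ and
\begin{equation}\label{eq:rules}
BsB\cdot BxB=
\begin{cases}
BsxB&\text{if }\ell(sx)>\ell(x),\\
BsxB\cup BxB&\text{if }\ell(sx)<\ell(x),
\end{cases}
\end{equation}
and the same holds on the right, with $BxB\cdot BsB$ and $xs$. These rules pass from $G^\circ$ to $G$: since $\gamma\in\Gamma$ normalizes $B$, we have $Bx\gamma B=BxB\gamma$ for $x\in W_0$, and moving $\gamma$ past $BsB$ replaces $s$ by the simple reflection $\gamma s\gamma^{-1}$. We also use the \emph{exchange condition}: if $x=\sigma_1\cdots\sigma_l\in W_0$ is a reduced word and $\ell(sx)<\ell(x)$, then $sx$ is obtained by deleting one letter $\sigma_j$.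

The next lemma explains what the hypothesis of the Conjecture measures.

\begin{lemma}\label{lem:hyp}
Let $x\in W$ and let $s_i$ be a simple reflection.
\begin{enumerate}
\item[(a)] $\alpha_i\in V_x$ if and only if $s_i$ fixes $V^x$ pointwise.
\item[(b)] $\alpha_i\in V_x$ if and only if $\alpha_i\in V_{s_ixs_i}$.
\item[(c)] If $\alpha_i\in V_x$, then $V^{xs_i}\supseteq V^x$. If $\alpha_i\notin V_x$, then $V^{xs_i}$ is the hyperplane $V^x\cap\alpha_i^\perp$ of $V^x$.
\item[(d)] For $G=GL_n$, $\alpha_i\in V_x$ if and only if $i$ and $i+1$ lie in the same cycle of $x$.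
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The reflection $s_i$ fixes $v$ if and only if $v\perp\alpha_i$.

(b) We have $V_{s_ixs_i}=s_iV_x$ and $s_i\alpha_i=-\alpha_i$.

(c) The first claim follows from (a). Let $\alpha_i\notin V_x$ and $xs_iv=v$. Then $v-s_iv=v-x^{-1}v$. The left side is a multiple of $\alpha_i$, and the right side lies in $V_x$ because $(x^{-1}v,u)=(v,xu)=(v,u)$ for $u\in V^x$. So both sides vanish, and $v\in V^x\cap\alpha_i^\perp$. The reverse inclusion holds because $s_i$ and $x$ both fix such a vector.

(d) Here $V\subset\mathbb R^n$ consists of the vectors with coordinate sum $0$, and $V^x$ of those that are also constant on the cycles of $x$. If $i$ and $i+1$ lie in one cycle, $s_i$ fixes $V^x$ pointwise. If they lie in different cycles $O$ and $O'$, the vector equal to $|O'|$ on $O$, to $-|O|$ on $O'$ and to $0$ elsewhere lies in $V^x$ and is moved by $s_i$. Now apply (a).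
\end{proof}

By (b), the Conjecture is symmetric in $w$ and $w'$. By (a), nothing changes if $V$ is replaced by $X(T)\otimes\mathbb R$, where $X(T)$ is the character group: this adds a $W$-stable summand that $s_i$ fixes pointwise.

\section{The implication that always holds}\label{sec:true}

The tool is that $ab$ and $ba=a^{-1}(ab)a$ are conjugate. Hence, for subsets $Y,Z\subseteq G$, a class meets $YZ$ if and only if it meets $ZY$.

\begin{proof}[Proof of Theorem~\ref{thm:E}]
Write $s=s_i$.

(b) Each multiplication by $s$ changes the length by one, so $\ell(w's)=\ell(w')+1$ and $\ell(w)=\ell(w's)+1$. By \eqref{eq:rules},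
\[
BsB\cdot Bw'sB=BwB,\qquad Bw'sB\cdot BsB=Bw'B\cup Bw'sB,
\]
and $C$ meets the first product if and only if it meets the second.

(a) We may assume $w\ne w'$. We claim that $sw'$ or $w's$ is shorter than $w'$. Suppose that both are longer. Write $w'=x\gamma$ and $s'=\gamma s\gamma^{-1}$, so that $sw'=sx\gamma$, $w's=xs'\gamma$ and $w=sxs'\gamma$. If $\sigma_1\cdots\sigma_l$ is a reduced word for $x$, then $\sigma_1\cdots\sigma_ls'$ is a reduced word for $xs'$, and $\ell(sxs')=l<\ell(xs')$. By the exchange condition, $sxs'$ arises by deleting a letter. Deleting $s'$ gives $sxs'=x$, that is $w=w'$. Deleting some $\sigma_j$ gives $\ell(sx)<l$. Both are excluded, which proves the claim.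

If $v=sw'$ is shorter than $w'$, then $w'=sv$ and $w=vs$ both have length $\ell(v)+1$, so $Bw'B=BsB\cdot BvB$ and $BwB=BvB\cdot BsB$. If $v=w's$ is shorter, then $w'=vs$ and $w=sv$, and the two formulas are interchanged. In both cases $C$ meets one cell if and only if it meets the other.
\end{proof}

Theorem~\ref{thm:E} reduces the Conjecture to one statement: \emph{if $\ell(s_iw's_i)=\ell(w')+2$ and $\alpha_i\notin V_{w'}$, then every class that meets $Bw's_iB$ also meets $Bw'B$.} Two small cases show why this is a reasonable guess.

\begin{example}[the Conjecture holds in $GL_3$]\label{ex:GL3}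
Conjugation by $s_i$ changes the length only for the pair $s_2$, $s_1s_2s_1$ with $i=1$ and the pair $s_1$, $s_1s_2s_1$ with $i=2$. A scalar class lies in $B$ and meets none of these cells, so it suffices to show that the class of a nonscalar $g$ meets $Bs_2B$ and $Bs_1B$. The cell $Bs_2B$ consists of the matrices that stabilize $F_1$ but not $F_2$, so we need a $g$-stable line $L$ such that $g$ is not scalar on $k^3/L$. For $Bs_1B$, whose elements stabilize $F_2$ but not $F_1$, we need a $g$-stable plane $P$ on which $g$ is not scalar. If the minimal polynomial of $g$ has degree $3$, any stable $L$ and $P$ will do, since otherwise a product of two linear factors would kill $g$. If it has degree $2$, then $g$ is conjugate to $\operatorname{diag}(a,h)$ with $h\in GL_2$ nonscalar, and we take $L=\langle e_1\rangle$ and $P=\langle e_2,e_3\rangle$.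
\end{example}

\begin{example}[the hypothesis cannot be dropped]\label{ex:GL4}
In $GL_4$ let $w'=[2,3,4,1]$ and $i=2$. Then $w's_2=[2,4,3,1]$ and $w=s_2w's_2=[3,4,2,1]$, of lengths $3$, $4$, $5$. Every element of $Bw'B$ is conjugate to some $g=b\dot w'$ with $b\in B$. Then $ge_j\in k^*e_{j+1}+F_j$ for $j\le3$, so $e_1,ge_1,g^2e_1,g^3e_1$ is a basis and the minimal polynomial of $g$ has degree $4$. The permutation matrix of the $3$-cycle $w's_2$ is killed by $X^3-1$. Its class therefore misses $Bw'B$, but it meets $BwB$ by Theorem~\ref{thm:E}(b). Here $w'$ is a $4$-cycle, so $\alpha_2\in V_{w'}$.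
\end{example}

In Example~\ref{ex:GL4}, passing from $w'$ to $w's_i$ splits a cycle, the fixed space grows, and the cell $Bw's_iB$ lets in a class too degenerate for $Bw'B$. By Lemma~\ref{lem:hyp}(c), the hypothesis $\alpha_i\notin V_{w'}$ says that the fixed space shrinks instead. It is natural to guess that $Bw's_iB$ then admits nothing new. The rest of the paper shows that it can.

\section{Cyclic products of cells and twisted groups}\label{sec:cyclic}

To find a counterexample we need a class whose intersections with many cells can be decided exactly. Twisted groups with a cyclic permutation of factors provide one.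

Let $H$ be a connected reductive group with $T_H\subseteq B_H$, Weyl group $W_H$ and reflection representation $V_H$. A tuple $z=(z_1,\dots,z_r)\in W_H^r$ is \emph{closed} if
\[
1\in B_Hz_rB_H\cdots B_Hz_2B_H\cdot B_Hz_1B_H .
\]
If $a_r\cdots a_1=1$, then also $a_{r-1}\cdots a_1a_r=1$, so a cyclic rotation of a closed tuple is closed. Put $\pi(z)=z_r\cdots z_1$. If $\pi(z)=1$, then $z$ is closed, because $\dot z_r\cdots\dot z_1\in T_H$. For $r\ge2$ and a simple reflection $s\in W_H$, with root $\alpha_s$, put
\[
z^s=(z_1s,\,z_2,\dots,z_{r-1},\,sz_r).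
\]

\begin{lemma}\label{lem:twisted}
Let $r\ge2$ and $G=H^r\rtimes\langle\gamma\rangle$ with $\gamma(h_1,\dots,h_r)=(h_r,h_1,\dots,h_{r-1})$, $B=B_H^r$, $T=T_H^r$. Let $C$ be the class of $\gamma$, let $z\in W_H^r$, and let $s_i=(1,\dots,1,s)$.
\begin{enumerate}
\item[(a)] $C\cap Bz\gamma B\ne\varnothing$ if and only if $z$ is closed.
\item[(b)] $s_i\,z\gamma\,s_i=z^s\gamma$ and $z\gamma\,s_i=(z_1s,z_2,\dots,z_r)\gamma$.
\item[(c)] $\alpha_i\in V_{z\gamma}$ if and only if $\alpha_s\in(V_H)_{\pi(z)}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $\langle\gamma\rangle$ centralizes $\gamma$, the class $C$ consists of the elements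
\[
h\gamma h^{-1}=h\,\gamma(h)^{-1}\gamma=(h_1h_r^{-1},\,h_2h_1^{-1},\dots,h_rh_{r-1}^{-1})\gamma .
\]
The entries $a_p$ satisfy $a_r\cdots a_1=1$. Conversely, if $a_r\cdots a_1=1$, then $h_p=a_p\cdots a_1$ has $h_r=1$ and $h\gamma h^{-1}=(a_1,\dots,a_r)\gamma$. So $C=\{(a_p)\gamma:a_r\cdots a_1=1\}$, while $Bz\gamma B=\{(a_p)\gamma:a_p\in B_Hz_pB_H\}$.

(b) We have $\gamma s_i=\gamma(s_i)\gamma$ with $\gamma(s_i)=(s,1,\dots,1)$.

(c) Here $V=V_H^r$ and $\gamma(v_1,\dots,v_r)=(v_r,v_1,\dots,v_{r-1})$. So $z\gamma$ fixes $(v_p)$ if and only if $v_1=z_1v_r$ and $v_p=z_pv_{p-1}$ for $p\ge2$. Such a vector is determined by $v_r$, which ranges over $V_H^{\pi(z)}$, and $s_i$ fixes it if and only if $s$ fixes $v_r$. Apply Lemma~\ref{lem:hyp}(a) twice.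
\end{proof}

We therefore look for $z$ and $s$ such that
\begin{equation}\label{eq:goal}
z\text{ is not closed},\qquad z^s\text{ is closed},\qquad \alpha_s\notin(V_H)_{\pi(z)} .
\end{equation}
For $r=2$ the first two conditions are incompatible: $(z_1,z_2)$ is closed if and only if $z_2=z_1^{-1}$, and this is equivalent to $sz_2=(z_1s)^{-1}$. The smallest case in which they hold together is the following.

\begin{example}\label{ex:SL2}
Let $H=SL_2$, $r=3$ and $z=(1,s,1)$, so $z^s=(s,s,s)$. The tuple $z$ is not closed, since $1\notin B_HsB_H$. The tuple $z^s$ is closed: $B_HsB_HsB_H$ contains $B_HsB_H$, so $B_HsB_HsB_HsB_H$ contains $B_HsB_HsB_H\ni1$. One of the three letters has been absorbed by the second line of \eqref{eq:rules}. But $\pi(z)=s$, and the third condition fails. This is unavoidable in $SL_2$: there the third condition forces $\pi(z)=1$, and then $z$ is closed.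
\end{example}

So we pass to rank two. From now on $s=(1\,2)$ and $t=(2\,3)$ in $S_3$, and $w_0=sts=tst=(1\,3)$. By Lemma~\ref{lem:hyp}(d), and since $\pi(z)\ne1$, condition \eqref{eq:goal} requires $\pi(z)\in\{(1\,3),(2\,3)\}$. The plan is to let one entry be $w_0$ and to choose the others so that their cells cannot multiply up to the cell of $w_0$ until the two new letters $s$ are inserted.

\begin{lemma}\label{lem:S3}
Let $H=GL_3$ or $SL_3$ with its upper triangular Borel subgroup, and let $z=(t,st,w_0,t)$, so that $z^s=(ts,st,w_0,st)$. Then $z$ is not closed, $z^s$ is closed, and $\pi(z)=w_0$.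
\end{lemma}

\begin{proof}
Write $B$ for $B_H$. By rotation, a tuple $(y_1,y_2,w_0,y_4)$ is closed if and only if $1\in Bw_0B\cdot By_2B\cdot By_1B\cdot By_4B$. Since $w_0=w_0^{-1}$ and the product $By_2B\cdot By_1B\cdot By_4B$ is a union of cells, this means that the product contains $Bw_0B$.

For $z$ the product is $BstB\cdot BtB\cdot BtB$. By \eqref{eq:rules}, $BstB\cdot BtB=BsB\cup BstB$ and $BsB\cdot BtB=BstB$. So the product equals $BsB\cup BstB$, which does not contain $Bw_0B$.

For $z^s$ we use $BtB\cdot BtB\supseteq BtB$ and $BsB\cdot BsB\supseteq BsB$: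
\begin{align*}
BstB\cdot BtsB\cdot BstB&=BsB\cdot(BtB\cdot BtB)\cdot(BsB\cdot BsB)\cdot BtB\\
&\supseteq BsB\cdot BtB\cdot BsB\cdot BtB=Bw_0B\cdot BtB\supseteq Bw_0B .
\end{align*}
Finally, $\pi(z)=t\cdot tst\cdot st\cdot t=sts$.
\end{proof}

In the projective plane a flag is a point on a line; the letter $s$ moves the point along the line and the letter $t$ turns the line about the point. The word $s,t,t,t$ leaves the point on the original line, so the final flag is not in general position to the first. The word $s,t,t,s,s,t$ lets the point leave that line.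

\begin{proof}[Proof of Theorem~\ref{thm:D}]
Take $H=SL_3$, $r=4$ and $z$ as in Lemma~\ref{lem:S3}, and put $w'=z\gamma$, $s_i=(1,1,1,s)$ and $w=s_iw's_i=z^s\gamma$. By Lemmas~\ref{lem:twisted} and~\ref{lem:S3}, the class of $\gamma$ meets $BwB$ and misses $Bw'B$. The fixed space of $\pi(z)=(1\,3)$ contains $\alpha_s-\alpha_t=(1,-2,1)$, which $s$ moves. So $\alpha_i\notin V_{w'}$ by Lemmas~\ref{lem:hyp}(a) and~\ref{lem:twisted}(c), and $\alpha_i\notin V_w$ by Lemma~\ref{lem:hyp}(b). Reversing the order of the four factors interchanges $\gamma$ and the other generator $\gamma^{-1}$.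
\end{proof}

\begin{remark}\label{rem:three}
Three factors in $S_3$ do not suffice. Suppose that $z=(z_1,z_2,z_3)$ and $s$ satisfy \eqref{eq:goal}; the case of $t$ follows by interchanging $s$ and $t$. Theorem~\ref{thm:E} and Lemma~\ref{lem:twisted} force $\ell(sz_3)>\ell(z_3)$, so $z_3\in\{1,t,ts\}$, and force $(z_1s,z_2,z_3)$ to be closed, so $Bz_2^{-1}B\subseteq Bz_1sB\cdot Bz_3B$. Since $\pi(z)$ is odd and different from $s$, the element $z_2^{-1}$ has the parity of $z_1sz_3$ but differs from it. So two letters of $z_3$ are absorbed in \eqref{eq:rules}: $z_3=ts$, $z_2^{-1}=z_1s$, and both $t$ and $s$ shorten $z_1s$ on the right. This gives $z=(st,w_0,ts)$, which is closed because $BstB\cdot BtsB\supseteq BsB\cdot BtB\cdot BsB=Bw_0B$.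
\end{remark}

\section{Block-cyclic permutations}\label{sec:block}

In a connected group there is no $\gamma$, and we need a substitute. The element $\gamma$ satisfies $\gamma^r=1$ and cycles $r$ factors. In $GL_{mr}$ we take a permutation that cycles $r$ blocks of size $m$, and matrices that satisfy a polynomial equation of degree $r$.

Let $r\ge2$, $m\ge1$, $N=mr$, and write $B_n$ for the upper triangular Borel subgroup of $GL_n$. Identify $\{1,\dots,N\}$ with the pairs $(p,a)$, $1\le p\le r$, $1\le a\le m$, by $(p,a)\leftrightarrow m(p-1)+a$. Let $\iota_p:k^m\to k^N$ be the inclusion of the $p$-th block, $E_p=\iota_1(k^m)\oplus\dots\oplus\iota_p(k^m)$ and $E_0=0$. For $y=(y_1,\dots,y_r)\in S_m^r$ define $x_y\in S_N$ by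
\[
x_y(p,a)=(p+1,\,y_p(a))\qquad(p\bmod r),
\]
so that $\dot x_y\iota_p(u)=\iota_{p+1}(\dot y_pu)$. A matrix $b$ lies in $B_N$ if and only if it is block upper triangular with diagonal blocks $b_p\in B_m$. Hence $B_N\dot x_y$ is the set of all $g$ with
\begin{equation}\label{eq:shape}
g\,\iota_p(u)\in\iota_{p+1}(D_pu)+E_p\quad(p<r),\qquad g\,\iota_r(u)=\iota_1(D_ru)\qquad(u\in k^m)
\end{equation}
for some $D_p\in B_m\dot y_p$; here $D_p=b_{p+1}\dot y_p$, with $b_{r+1}=b_1$. For $r=4$ these are the block matrices
\[
g=\begin{pmatrix}*&*&*&D_4\\ D_1&*&*&0\\ 0&D_2&*&0\\ 0&0&D_3&0\end{pmatrix}.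
\]

\begin{example}[two blocks]\label{ex:two}
Let $r=2$ and $f=X^2+c_1X+c_0$. For $g=\begin{pmatrix}M&D_2\\ D_1&0\end{pmatrix}$ we get
\[
f(g)=\begin{pmatrix}M^2+c_1M+D_2D_1+c_0&(M+c_1)D_2\\ D_1(M+c_1)&D_1D_2+c_0\end{pmatrix}.
\]
Since $D_1$ and $D_2$ are invertible, $f(g)=0$ if and only if $M=-c_1I$ and $D_2D_1=-c_0I$. The equation $f(g)=0$ thus fixes the free block and imposes one condition on the $D_p$: their product is the scalar $-c_0$.
\end{example}

The same happens for every $r$, and a scalar product of the $D_p$ is the condition that $y$ be closed.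

\begin{proposition}\label{prop:block}
Let $f=X^r+c_{r-1}X^{r-1}+\dots+c_1X+c_0\in k[X]$ with $c_0\ne0$, let $A=k[X]/(f)$ and $y\in S_m^r$. Closedness refers to $H=GL_m$.
\begin{enumerate}
\item[(a)] If $g\in B_Nx_yB_N$ and $f(g)=0$, then $y$ is closed, and $k^N\cong A^m$ as $k[X]$-modules with $X$ acting as $g$.
\item[(b)] If $y$ is closed, then $B_Nx_yB_N$ contains an element $g$ that makes $k^N$ isomorphic to $A^m$.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) Write $g=b'\dot x_yb''$ with $b',b''\in B_N$. Replacing $g$ by $b''gb''^{-1}$, we may assume $g\in B_N\dot x_y$, so that \eqref{eq:shape} holds. Then $gE_p\subseteq E_{p+1}$ for $p<r$, and for $v\in k^m$,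
\begin{equation}\label{eq:powers}
g^j\iota_1(v)\in\iota_{j+1}(D_j\cdots D_1v)+E_j\qquad(0\le j\le r-1).
\end{equation}
Indeed, if this holds for some $j\le r-2$, then applying $g$ puts $g^{j+1}\iota_1(v)$ in $\iota_{j+2}(D_{j+1}\cdots D_1v)+E_{j+1}+gE_j$, and $gE_j\subseteq E_{j+1}$. As the $D_p$ are invertible, \eqref{eq:powers} gives $E_{j+1}=E_j+g^jE_1$, and so $k^N=\sum_{j<r}g^jE_1$. Since $f(g)=0$, the space $k^N$ is an $A$-module, and the $A$-linear map $A^m\to k^N$ extending $\iota_1$ is onto. Both sides have dimension $N$, so it is an isomorphism.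

To extract the product of the $D_p$ from $f(g)=0$, we must discard the middle terms of $f$, which involve the unknown blocks of $g$. They all lie in $gE_{r-1}$: for $1\le j\le r-1$, \eqref{eq:powers} gives $g^{j-1}\iota_1(v)\in E_j$, so $g^j\iota_1(v)\in gE_{r-1}$. Hence $f(g)\iota_1(v)=0$ yields
\[
g^r\iota_1(v)\equiv-c_0\,\iota_1(v)\pmod{gE_{r-1}} .
\]
Applying $g$ to \eqref{eq:powers} with $j=r-1$ and using the last formula in \eqref{eq:shape}, we also get
\[
g^r\iota_1(v)\equiv\iota_1(D_r\cdots D_1v)\pmod{gE_{r-1}} .
\]
Nothing in $E_1$ is lost modulo $gE_{r-1}$: since $E_1=g\,\iota_r(k^m)$ and $g$ is invertible, $E_1\cap gE_{r-1}=g(\iota_r(k^m)\cap E_{r-1})=0$. Therefore $D_r\cdots D_1=-c_0I$. This nonzero scalar lies in $B_m$ and $D_p\in B_m\dot y_p$, so $y$ is closed.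

(b) Write $1=\beta_r\dot y_r\beta_{r-1}\cdots\beta_1\dot y_1\beta_0$ with $\beta_j\in B_m$. Conjugating by $\beta_0$ gives $1=\beta_0\beta_r\dot y_r\cdots\beta_1\dot y_1$. Put $D_p=\beta_p\dot y_p$ for $p<r$ and $D_r=-c_0\beta_0\beta_r\dot y_r$. Then $D_p\in B_m\dot y_p$ and $D_r\cdots D_1=-c_0I$.

We want to write multiplication by $X$ on $A\otimes_kk^m\cong A^m$ in the shape \eqref{eq:shape}, so we need a basis of $A$ whose last vector is sent to a multiple of the first. Take $\mu_p=X^{p-1}$ for $p<r$ and $\mu_r=X^{r-1}+c_{r-1}X^{r-2}+\dots+c_1$. Then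
\[
X\mu_p\in\mu_{p+1}+\langle\mu_1,\dots,\mu_p\rangle\quad(p<r),\qquad X\mu_r=f-c_0=-c_0\mu_1 .
\]
Identify $A\otimes k^m$ with $k^N$ by $\mu_p\otimes v\leftrightarrow\iota_p(D_{p-1}\cdots D_1v)$, and let $g$ be multiplication by $X$. For $u=D_{p-1}\cdots D_1v$ with $p<r$ we get $g\,\iota_p(u)\in\iota_{p+1}(D_pu)+E_p$. For $u=D_{r-1}\cdots D_1v$ we get $g\,\iota_r(u)=-c_0\iota_1(v)=\iota_1(D_ru)$. So \eqref{eq:shape} holds and $g\in B_N\dot x_y$.
\end{proof}

The degree of $f$ must equal the number of blocks. No polynomial of smaller degree kills an element of the cell, since \eqref{eq:powers} did not use $f(g)=0$ and makes $\iota_1(v),\dots,g^{r-1}\iota_1(v)$ independent for $v\ne0$. A polynomial of larger degree need not force $y$ to be closed: $\dot x_y$ itself is killed by some $X^e-1$.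

Now let $r=4$ and $m=3$. From $st:1\mapsto2\mapsto3\mapsto1$ and $ts:1\mapsto3\mapsto2\mapsto1$ we get, block by block, that $x_{(t,st,w_0,t)}$ sends
\[
1,2,3\mapsto4,6,5;\quad 4,5,6\mapsto8,9,7;\quad 7,8,9\mapsto12,11,10;\quad 10,11,12\mapsto1,3,2 .
\]
So $w'=x_z$ with $z$ as in Lemma~\ref{lem:S3}. The reflection $s_1$ is $s$ acting on the first block, so conjugating $x_y$ by $s_1$ replaces $y_1$ by $y_1s$ and $y_4$ by $sy_4$. Thus $w=x_{z^s}$; the new blocks are $1,2,3\mapsto6,4,5$ and $10,11,12\mapsto2,3,1$, as in \eqref{eq:ww}. Counting inversions gives $\ell(x_y)=27+\sum_p\ell(y_p)$, so $\ell(w')=34$ and $\ell(w)=36$, as Theorem~\ref{thm:E} requires of a counterexample. Lemma~\ref{lem:S3} and Proposition~\ref{prop:block} give the following.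

\begin{corollary}\label{cor:12}
Let $f$ be monic of degree $4$ with $f(0)\ne0$, and $A=k[X]/(f)$. No $g\in B_{12}w'B_{12}$ satisfies $f(g)=0$. Some $g\in B_{12}wB_{12}$ satisfies $f(g)=0$, and every such $g$ makes $k^{12}$ isomorphic to $A^3$.
\end{corollary}

\begin{proof}[Proof of Theorems~\ref{thm:A} and~\ref{thm:B}]
Theorem~\ref{thm:A} is the case $n=12$, $f=(X-1)^4$ of Theorem~\ref{thm:B}, since the invariant factors of Jordan type $(4,4,4)$ are $f,f,f$. We prove Theorem~\ref{thm:B}.

The nontrivial cycles of $w'$ are $(1\;4\;8\;11\;3\;5\;9\;10)$ and $(2\;6\;7\;12)$. They separate $1$ from $2$, so $\alpha_1\notin V_{w'}$ and $\alpha_1\notin V_w$ by Lemma~\ref{lem:hyp}(d) and (b).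

We have $f(0)\ne0$ because $C$ consists of invertible matrices. If $x\in S_{12}$ and $g\in BxB$, then $g$ stabilizes $F_{12}$ and $g|_{F_{12}}\in B_{12}xB_{12}$, since the elements of $B$ restrict to $B_{12}$ and $\dot x$ restricts to the permutation matrix of $x$. If also $g\in C$, then $f(g|_{F_{12}})=0$. For $x=w'$ this contradicts Corollary~\ref{cor:12}, so $C\cap Bw'B=\varnothing$.

Let $g\in C\cap BwB$. By Corollary~\ref{cor:12}, $F_{12}\cong A^3$ is a submodule of $k^n\cong\bigoplus_jk[X]/(d_j)$. Let $\lambda$ be a root of $f$ of multiplicity $e$, and $f_\lambda=f/(X-\lambda)$. For $d\mid f$, multiplication by $f_\lambda$ on $k[X]/(d)$ is zero if $d\mid f_\lambda$, that is if $(X-\lambda)^e\nmid d$. Otherwise its image is nonzero and killed by $X-\lambda$, hence of dimension $1$ because the module is cyclic. So the rank of $f_\lambda(g)$ is the number of $d_j$ divisible by $(X-\lambda)^e$. This rank is at least the rank on $F_{12}\cong A^3$, which is $3$. As $d_1\mid\dots\mid d_q$, the last three $d_j$ are divisible by $(X-\lambda)^e$ for every root $\lambda$, and so they equal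 $f$.

Conversely, let at least three invariant factors equal $f$, so that $k^n\cong A^3\oplus M'$ for some module $M'$. Take $h\in B_{12}wB_{12}$ with $f(h)=0$ from Corollary~\ref{cor:12}, and let $h'$ be an upper triangular matrix of $X$ on $M'$, which exists because $k$ is algebraically closed. Then $\operatorname{diag}(h,h')$ lies in $C$ and in $BwB$.
\end{proof}

\section{Classical groups and central quotients}\label{sec:classical}

In this section $\Gamma=1$. A \emph{unipotent counterexample} in $G$ is a unipotent class $C$ together with $x\in W_0$ and $s_i$ such that $\alpha_i\notin V_x$ and $C$ meets exactly one of $BxB$, $Bs_ixs_iB$. Its existence does not depend on the pair $T\subseteq B$, because all such pairs are conjugate. We first treat one group of each type and then pass to all groups with a factor of that type.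

The difficulty in embedding the example into a larger group $G$ is that a class of $G$ can meet a subgroup $GL_{12}$ in several classes. It is overcome because the first assertion of Corollary~\ref{cor:12} uses only the equation $f(g)=0$, which holds on the whole class and restricts to stable subspaces.

\begin{lemma}\label{lem:classical}
The groups $GL_{m+1}$ $(m\ge11)$ and $SO_{2m+1}$, $Sp_{2m}$, $SO_{2m}$ $(m\ge12)$ have unipotent counterexamples.
\end{lemma}

\begin{proof}
For $GL_{m+1}$ use Theorem~\ref{thm:B} and the Jordan type $(4^3,1^{m-11})$.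

For the other groups let $U$ have basis $e_{\pm1},\dots,e_{\pm m}$, together with $e_0$ for $SO_{2m+1}$. The group $Sp_{2m}$ preserves the alternating form with $\langle e_j,e_{-j}\rangle=1$ for $j>0$ and all other pairings of basis vectors zero, apart from $\langle e_{-j},e_j\rangle=-1$. The groups $SO_{2m}$ and $SO_{2m+1}$ are the identity components of the groups preserving the quadratic forms $\sum_{j>0}x_jx_{-j}$ and $\sum_{j>0}x_jx_{-j}+x_0^2$. We recall the standard description, valid in every characteristic. The groups $SO_{2m+1}$, $Sp_{2m}$, $SO_{2m}$ are simple of types $B_m$, $C_m$, $D_m$. The diagonal elements form a maximal torus $T$, acting on $e_{\pm j}$ by characters $\pm\varepsilon_j$, and $V=\mathbb R^m$ has basis $\varepsilon_1,\dots,\varepsilon_m$. The stabilizer $B$ in $G$ of $F_1\subset\dots\subset F_m$, where $F_j=\langle e_1,\dots,e_j\rangle$, is a Borel subgroup, and $\alpha_j=\varepsilon_j-\varepsilon_{j+1}$ for $j<m$. Since $m\ge12$, the subgroup $\langle s_1,\dots,s_{11}\rangle$ is $S_{12}$, permuting $\varepsilon_1,\dots,\varepsilon_{12}$.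

For $h\in GL_{12}$ let $\rho(h)$ act by the matrix $h$ on $e_1,\dots,e_{12}$, by the inverse transpose of $h$ on $e_{-1},\dots,e_{-12}$, and trivially on the other basis vectors. It preserves the form, because the form pairs these two $12$-dimensional subspaces by the dot product, and $\rho(GL_{12})\subseteq G$ because $GL_{12}$ is connected. For $b\in B_{12}$ the map $\rho(b)$ stabilizes every $F_j$, so $\rho(B_{12})\subseteq B$. For $x\in S_{12}$ the map $\rho(\dot x)$ sends $e_{\pm j}$ to $e_{\pm x(j)}$, so it represents $x$.

By Corollary~\ref{cor:12} there is $h\in B_{12}wB_{12}$ with $(h-1)^4=0$. Let $C$ be the class of $\rho(h)$ in $G$. Then $\rho(h)\in C\cap BwB$. Since $h^{-1}-1=-h^{-1}(h-1)$, we have $(\rho(h)-1)^4=0$ on $U$, so every $g\in C$ satisfies $(g-1)^4=0$. If $g\in C$ lay in $Bw'B=B\rho(\dot w')B$, it would stabilize $F_{12}$, with $g|_{F_{12}}\in B_{12}w'B_{12}$ and $(g|_{F_{12}}-1)^4=0$, contrary to Corollary~\ref{cor:12}. Finally, the sum of the $\varepsilon_j$ over the $8$-cycle of $w'$ minus twice the sum over the $4$-cycle is fixed by $w'$ and moved by $s_1$.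 So $\alpha_1\notin V_{w'}$ and $\alpha_1\notin V_w$ by Lemma~\ref{lem:hyp}(a) and (b).
\end{proof}

\begin{lemma}\label{lem:transfer}
\begin{enumerate}
\item[(a)] Let $\varphi:\tilde G\to G$ be a surjective homomorphism of connected reductive groups with central kernel. Then $\tilde G$ has a unipotent counterexample if and only if $G$ has one.
\item[(b)] Let $G_1,G_2$ be connected reductive. If $G_1$ has a unipotent counterexample, so does $G_1\times G_2$. The converse holds if $G_2$ is a torus.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Choose $\tilde T\subseteq\tilde B$ in $\tilde G$. The images $T\subseteq B$ are a maximal torus and a Borel subgroup of $G$. The center of $\tilde G$ lies in $\tilde T$, so $\ker\varphi\subseteq\tilde T$, and therefore $\varphi^{-1}(T)=\tilde T$, $\varphi^{-1}(B)=\tilde B$ and $\varphi^{-1}(N_G(T))=N_{\tilde G}(\tilde T)$. This identifies the two Weyl groups, and $\varphi^{-1}(BxB)=\tilde Bx\tilde B\cdot\ker\varphi=\tilde Bx\tilde B$. The simple reflections correspond, since they are the elements $x\ne1$ for which $B\cup BxB$ is a subgroup. The pullback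 $X(T)\otimes\mathbb R\to X(\tilde T)\otimes\mathbb R$ is injective and $W_0$-equivariant. On each side the span of the roots is the sum of the images of the maps $1-s_i$, and its dimension is the number of simple reflections. So the pullback identifies the reflection representations, and by Lemma~\ref{lem:hyp}(a) the condition $\alpha_i\notin V_x$ is the same for both groups.

If $\tilde C$ is a class of $\tilde G$, then $\varphi(\tilde C)$ is a class of $G$ by surjectivity, it is unipotent if $\tilde C$ is, and
\[
\tilde C\cap\tilde Bx\tilde B\ne\varnothing\iff\varphi(\tilde C)\cap BxB\ne\varnothing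
\]
because $\varphi^{-1}(BxB)=\tilde Bx\tilde B$. It remains to see that every unipotent class of $G$ is the image of a unipotent class. Let $\varphi(c)$ be unipotent and $c=c_sc_u$ the Jordan decomposition. Then $\varphi(c_s)\varphi(c_u)$ is the Jordan decomposition of $\varphi(c)$, so $\varphi(c_s)=1$ and $\varphi(c_u)=\varphi(c)$.

(b) Take $B=B^{(1)}\times B^{(2)}$ with $B^{(j)}$ a Borel subgroup of $G_j$. For $x$ in the Weyl group of $G_1$, the cell of $(x,1)$ is $B^{(1)}xB^{(1)}\times B^{(2)}$. It meets $C_1\times\{1\}$ if and only if $B^{(1)}xB^{(1)}$ meets $C_1$, and the space $V_{(x,1)}$ is the space $V_x$ of $G_1$. If $G_2$ is a torus, then every Weyl group element has the form $(x,1)$ and every unipotent class has the form $C_1\times\{1\}$.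
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
We use the standard structure theorem. If $G$ is connected reductive and $\Phi_1,\dots,\Phi_q$ are the irreducible components of its root system, there is a surjective homomorphism with central kernel $S\times G_1\times\dots\times G_q\to G$, where $S$ is a torus and $G_j$ is the simply connected simple group with root system $\Phi_j$, which is determined by $\Phi_j$ up to isomorphism.

Apply this first to the groups of Lemma~\ref{lem:classical}, for which $q=1$ and $G_1$ is $SL_{m+1}$, $\mathrm{Spin}_{2m+1}$, $Sp_{2m}$ or $\mathrm{Spin}_{2m}$. By Lemma~\ref{lem:transfer}(a) the group $S\times G_1$ has a unipotent counterexample, and by (b) so does $G_1$. Now let $G$ be as in the theorem, with $\Phi_j$ of one of the listed types. Then $G_j$ has a unipotent counterexample, the product $S\times G_1\times\dots\times G_q$ has one by Lemma~\ref{lem:transfer}(b), and $G$ has one by Lemma~\ref{lem:transfer}(a). The types not listed are finitely many classical types of small rank and the five exceptional types.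
\end{proof}

\begin{thebibliography}{9}

\bibitem{Malten}
Wicher Malten, \emph{Minimally dominant elements of finite Coxeter groups}, arXiv:2110.09266 (2021).

\end{thebibliography}
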